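\title{Rectifiability from Approximate Tangent Planes and Finite Lower Density}

\begin{abstract}
Let $\mu$ be a Radon measure on $\mathbb{R}^d$ that has, at almost every point, positive upper $n$-density, finite lower $n$-density, and an approximate tangent $n$-plane. We prove that $\mu$ is $n$-rectifiable, which answers a question of D\k{a}browski. In place of a tangent plane it suffices to have, at almost every point, one cone of aperture $\alpha$ around a $(d-n)$-plane whose mass at scale $r$ is below a dimensional fraction of $(\alpha r)^n$ times the upper density. This cone condition alone puts the measure on countably many Lipschitz graphs, and on graphs finite lower density forces absolute continuity. An example built on the four-corner Cantor set shows that the power $\alpha^n$ cannot be lowered.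
\end{abstract}

\section{The question and the results}\label{sec:intro}

Fix integers $0<n<d$, and let $G(d,m)$ be the Grassmannian of $m$-dimensional linear subspaces of $\mathbb{R}^d$. We write $B(x,r)$ for closed balls, $U(x,r)$ for open balls, $\mathcal{H}^n$ for $n$-dimensional Hausdorff measure, and $P_W$ for the orthogonal projection onto a subspace $W$.

A measurable set $E\subset\mathbb{R}^d$ is \emph{$n$-rectifiable} if there are countably many Lipschitz maps $f_i:\mathbb{R}^n\to\mathbb{R}^d$ with $\mathcal{H}^n\big(E\setminus\bigcup_i f_i(\mathbb{R}^n)\big)=0$. A Radon measure $\mu$ on $\mathbb{R}^d$ is \emph{$n$-rectifiable} if $\mu\ll\mathcal{H}^n$ and $\mu(\mathbb{R}^d\setminus E)=0$ for some $n$-rectifiable set $E$. The definition has a geometric half (where $\mu$ lives) and a measure-theoretic half (absolute continuity). We ask to what extent both halves can be read off from the behavior of $\mu$ in small balls.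

The size of $\mu$ near $x$, compared with that of an $n$-plane, is measured by the lower and upper $n$-densities
\[
\Theta_*^n(\mu,x)=\liminf_{r\to0}\frac{\mu(B(x,r))}{r^n},\qquad \Theta^{n,*}(\mu,x)=\limsup_{r\to0}\frac{\mu(B(x,r))}{r^n};
\]
when they agree, the common value is denoted $\Theta^n(\mu,x)$. The shape of $\mu$ near $x$ is measured with cones. For $V\in G(d,m)$, $\alpha\in(0,1)$ and $r>0$ let
\begin{align*}
K(x,V,\alpha)&=\{y\in\mathbb{R}^d:\ \operatorname{dist}(y,V+x)<\alpha|x-y|\},\\
K(x,V,\alpha,r)&=K(x,V,\alpha)\cap U(x,r).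
\end{align*}
The cone $K(x,V,\alpha)$ is open, has axis $V+x$, does not contain its vertex $x$, and is described by the inequality $|P_{V^\perp}(y-x)|<\alpha|y-x|$. An $n$-plane $W\in G(d,n)$ is an \emph{approximate tangent plane} to $\mu$ at $x\in\operatorname{supp}\mu$ if $\Theta^{n,*}(\mu,x)>0$ and
\[
\lim_{r\to0}\frac{\mu(K(x,W^\perp,\alpha,r))}{r^n}=0\qquad\text{for every }\alpha\in(0,1).
\]
The complement of $K(x,W^\perp,\alpha)$ is the set of $y$ with $\operatorname{dist}(y,W+x)\le\sqrt{1-\alpha^2}\,|x-y|$. For $\alpha$ near $1$ the condition therefore says that all of the mass of $B(x,r)$ except $o(r^n)$ lies in a thin cone around $W+x$. The requirement $\Theta^{n,*}(\mu,x)>0$ makes this meaningful: Lebesgue measure on $\mathbb{R}^d$ gives mass $o(r^n)$ to every ball $B(x,r)$, hence to every cone, and it vanishes on every $n$-rectifiable set.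

\begin{theorem}[Federer]\label{thm:federer}
Let $\mu$ be a finite Radon measure on $\mathbb{R}^d$ with $0<\Theta^{n,*}(\mu,x)<\infty$ for $\mu$-a.e.\ $x$. Then $\mu$ is $n$-rectifiable if and only if for $\mu$-a.e.\ $x$ there is a unique approximate tangent plane to $\mu$ at $x$.
\end{theorem}

The following question comes from D\k{a}browski's paper \cite{D}. It weakens the bound on the upper density to a bound on the lower density, so that $\mu(B(x,r))\le Mr^n$ is known only along some sequence of radii that depends on $x$.

\begin{quote}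
\textbf{Question.} Let $\mu$ be a Radon measure on $\mathbb{R}^d$ such that $\Theta^{n,*}(\mu,x)>0$ and $\Theta^n_*(\mu,x)<\infty$ for $\mu$-a.e.\ $x$, and such that for $\mu$-a.e.\ $x$ there is an approximate tangent plane to $\mu$ at $x$. Is $\mu$ $n$-rectifiable?
\end{quote}

The next remark and example show what is lost in this weakening.

\begin{remark}\label{rem:upper}
If $\Theta^{n,*}(\mu,x)<\infty$ for $\mu$-a.e.\ $x$, then $\mu\ll\mathcal{H}^n$. Indeed, almost every point lies in one of the sets $Z_M=\{x:\mu(B(x,r))\le Mr^n\text{ for }0<r<1/M\}$, $M\in\mathbb{N}$. A set $D$ of diameter less than $1/M$ that meets $Z_M$ has $\mu(D)\le M(\operatorname{diam}D)^n$, and summing over a cover shows that every $\mathcal{H}^n$-null subset of $Z_M$ is $\mu$-null.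
\end{remark}

With a bound on the lower density this argument breaks down, because the diameters in an economical cover of a null set need not be among the good radii. The conclusion fails as well.

\begin{example}\label{ex:oscillating}
Let $n=1$, $d=2$. Put $S=\bigcup_{i\ge0}\{j\in\mathbb{N}:4^{2i}<j\le4^{2i+1}\}$ and $s(k)=\#(S\cap[1,k])$. Let $a_j,b_j$ ($j\in S$) be independent and uniform on $\{0,1\}$, let $a_j=b_j=0$ for $j\notin S$, and let $\mu$ be the distribution of the point $\sum_j2^{-j}(a_j,b_j)$. The first $k$ pairs of digits take $4^{s(k)}$ values, each with probability $4^{-s(k)}$, and each value confines the point to its own closed dyadic square of side $2^{-k}$. These $4^{s(k)}$ squares cover $\operatorname{supp}\mu$.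

For $k=4^{2i+2}$ we have $s(k)\le k/4$. The diameters of the squares sum to at most $\sqrt2\,2^{-k/2}$, so $\mathcal{H}^1(\operatorname{supp}\mu)=0$, and $\mu(B(x,\sqrt2\,2^{-k}))\ge2^{k/2}\,2^{-k}$ for $x\in\operatorname{supp}\mu$, so $\Theta^{1,*}(\mu,x)=\infty$. For $k=4^{2i+1}$ we have $s(k)\ge3k/4$. The ball $B(x,2^{-k})$ meets at most $16$ of the squares, so $\mu(B(x,2^{-k}))\le16\cdot2^{-k/2}\,2^{-k}$ and $\Theta^1_*(\mu,x)=0$. Thus $\mu$ satisfies both density hypotheses of the Question and is singular to $\mathcal{H}^1$.
\end{example}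

One might guess from this example that a similar oscillation between scales, performed close to a plane, gives a counterexample. It does not: the answer to the Question is yes. The proof uses much less than a tangent plane, namely a single cone at almost every point, with small mass in place of mass $o(r^n)$.

A \emph{Lipschitz graph} is a set $\Gamma=\{w+g(w):w\in W\}$ with $W\in G(d,n)$ and $g:W\to W^\perp$ Lipschitz; it is closed and is a Lipschitz image of $\mathbb{R}^n$. We say that $\mu$ is \emph{carried by} a set if the complement of the set is $\mu$-null. Put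
\[
C_n=2\cdot33^n,\qquad c_n=1/C_n .
\]

\begin{theorem}\label{thm:main}
Let $\mu$ be a Radon measure on $\mathbb{R}^d$, and let $\mathcal{G}$ be the set of $x\in\operatorname{supp}\mu$ for which there are $V\in G(d,d-n)$ and $\alpha\in(0,1)$ with
\begin{equation}\label{eq:cone}
\limsup_{r\to0}\frac{\mu(K(x,V,\alpha,r))}{(\alpha r)^n}<c_n\,\Theta^{n,*}(\mu,x),
\end{equation}
where the right side may be $+\infty$. Then $\mathcal{G}$ is Borel, and
\begin{enumerate}
\item[(a)] $\mu|_{\mathcal{G}}$ is carried by a countable union of Lipschitz graphs;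
\item[(b)] $\mu|_{\mathcal{G}\cap\{\Theta^n_*(\mu,\cdot)<\infty\}}$ is $n$-rectifiable;
\item[(c)] for $\mu$-a.e.\ $x\in\mathcal{G}$ the density $\Theta^n(\mu,x)$ exists in $(0,\infty]$.
\end{enumerate}
\end{theorem}

If $W$ is an approximate tangent plane at $x$, then \eqref{eq:cone} holds with $V=W^\perp$ and any $\alpha$, because the left side is $0$ and the right side is positive. Under the hypotheses of the Question the set $\mathcal{G}\cap\{\Theta^n_*(\mu,\cdot)<\infty\}$ therefore has full measure, and part (b) says that $\mu$ is $n$-rectifiable. Part (c) rules out the oscillation of Example~\ref{ex:oscillating}: for the measure there, $\mathcal{G}$ is null. Finiteness of the upper density and uniqueness of the tangent plane, the two hypotheses of Theorem~\ref{thm:federer} that the Question omits, turn out to be consequences.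

\begin{theorem}\label{thm:class}
For a Radon measure $\mu$ on $\mathbb{R}^d$ the following are equivalent:
\begin{enumerate}
\item[(i)] $\mu$ is $n$-rectifiable;
\item[(ii)] for $\mu$-a.e.\ $x$, $\Theta^n_*(\mu,x)<\infty$ and there is an approximate tangent plane to $\mu$ at $x$;
\item[(iii)] for $\mu$-a.e.\ $x$, $\Theta^n_*(\mu,x)<\infty$ and \eqref{eq:cone} holds for some $V$ and $\alpha$;
\item[(iv)] for $\mu$-a.e.\ $x$, the density $\Theta^n(\mu,x)$ exists in $(0,\infty)$ and there is a unique approximate tangent plane to $\mu$ at $x$.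
\end{enumerate}
\end{theorem}

The normalization $(\alpha r)^n$ in \eqref{eq:cone} is the volume, up to a constant, of the shadow that $K(x,V,\alpha,r)$ casts on $V^\perp$. The last result shows that this normalization is the right one.

\begin{proposition}\label{prop:sharp}
\begin{enumerate}
\item[(a)] The condition $\Theta^n_*(\mu,x)<\infty$ cannot be dropped in Theorem~\ref{thm:class}(ii).
\item[(b)] For every $0<n<d$ there are a compactly supported Radon measure $\mu$ on $\mathbb{R}^d$, a plane $V\in G(d,d-n)$ and constants $0<c\le C<\infty$ such that $cr^n\le\mu(B(x,r))\le Cr^n$ for $x\in\operatorname{supp}\mu$ and $0<r<1$, $\mu(\Gamma)=0$ for every Lipschitz graph $\Gamma$, and $\mu(K(x,V,\alpha,r))\le C(\alpha r)^n$ for all $x$, $\alpha$, $r$. Hence in \eqref{eq:cone} the factor $\alpha^n$ cannot be replaced by $\alpha^p$ with $p<n$, whatever positive constant is used in place of $c_n$, and $c_n$ cannot be replaced by an arbitrarily large constant.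
\end{enumerate}
\end{proposition}

The two halves of rectifiability are proved separately. The geometric half rests on a classical cone and projection lemma for purely unrectifiable sets (cf.\ \cite[Lemma 15.13 and its proof]{M}), which needs no upper bound on the density; it is the subject of Section~\ref{sec:cones}, and Section~\ref{sec:graphs} derives Theorem~\ref{thm:main}(a) from it. Section~\ref{sec:ac} shows that finite lower density gives absolute continuity on a graph. This proves part (b) and answers the Question without appeal to Theorem~\ref{thm:federer}, which enters only in Section~\ref{sec:class}, in the implication (i)$\Rightarrow$(iv). Section~\ref{sec:sharp} contains the examples.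

\section{Conventions and tools}\label{sec:tools}

A Radon measure is a Borel regular outer measure on $\mathbb{R}^d$ that is finite on compact sets, and $\mu\ll\mathcal{H}^n$ means that $\mathcal{H}^n(Z)=0$ implies $\mu(Z)=0$. The restriction $\mu|_A$ to a Borel set $A$ is again a Radon measure. We write $\mathcal{L}^m$ for Lebesgue measure on $\mathbb{R}^m$ or on an $m$-plane, and $\omega_n=\mathcal{L}^n(B(0,1))$. Since $U(x,r)\subset B(x,r)\subset U(x,tr)$ for every $t>1$, the densities and the limits over truncated cones in Section~\ref{sec:intro} do not change if open and closed balls are interchanged. We use the following textbook facts, in which $\mu,\nu,\sigma$ are Radon measures on a Euclidean space.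

\begin{enumerate}
\item[(T1)] \emph{$5r$-covering lemma.} A family of closed balls in $\mathbb{R}^n$ with bounded radii has a countable disjoint subfamily $B(y_i,r_i)$ such that the balls $B(y_i,5r_i)$ cover the union of the family.
\item[(T2)] \emph{Vitali covering theorem} \cite[Thm 2.8]{M}. If every point of a set $Y$ is the center of arbitrarily small balls of a family of closed balls, then some countable disjoint subfamily covers $\nu$-almost all of $Y$.
\item[(T3)] \emph{Differentiation theorem} \cite[Thm 2.12]{M}. The limit $D(x)=\lim_{r\to0}\nu(B(x,r))/\sigma(B(x,r))$ exists and is finite for $\sigma$-a.e.\ $x$, and $\int_ZD\,d\sigma\le\nu(Z)$ for every Borel set $Z$, with equality if $\nu\ll\sigma$.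
\item[(T4)] \emph{Density theorem} \cite[Cor.\ 2.14]{M}. If $A$ is Borel, then $\mu(A\cap B(x,r))/\mu(B(x,r))\to1$ as $r\to0$ for $\mu$-a.e.\ $x\in A$.
\item[(T5)] \emph{Density of rectifiable sets} \cite[Thm 16.2]{M}. There is $\kappa_n\in(0,\infty)$, depending only on $n$ and the normalization of $\mathcal{H}^n$, such that every $n$-rectifiable set $E$ with $\mathcal{H}^n(E)<\infty$ satisfies $\Theta^n(\mathcal{H}^n|_E,x)=\kappa_n$ for $\mathcal{H}^n$-a.e.\ $x\in E$.
\item[(T6)] \emph{McShane extension.} A real-valued $L$-Lipschitz function $u$ on a nonempty set $Y\subset\mathbb{R}^n$ extends to the $L$-Lipschitz function $y\mapsto\inf_{y'\in Y}(u(y')+L|y-y'|)$ on $\mathbb{R}^n$.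
\end{enumerate}

We truncate cones with open balls because this makes their mass semicontinuous in the vertex, which settles all questions of measurability.

\begin{lemma}\label{lem:borel}
For fixed $V,\alpha,r$ the functions $x\mapsto\mu(K(x,V,\alpha,r))$ and $x\mapsto\mu(U(x,r))$ are lower semicontinuous. The functions $\Theta^{n,*}(\mu,\cdot)$ and $\Theta^n_*(\mu,\cdot)$ are Borel.
\end{lemma}

\begin{proof}
The set of pairs $(x,y)$ with $|P_{V^\perp}(y-x)|<\alpha|y-x|$ and $|y-x|<r$ is open. So if $x_j\to x$ and $y\in K(x,V,\alpha,r)$, then $y\in K(x_j,V,\alpha,r)$ for all large $j$, and Fatou's lemma gives $\mu(K(x,V,\alpha,r))\le\liminf_j\mu(K(x_j,V,\alpha,r))$. The same argument applies to the open set of pairs with $|y-x|<r$. Let $\theta(x,r)=\mu(U(x,r))/r^n$. A supremum of lower semicontinuous functions is lower semicontinuous, so $\Theta^{n,*}(\mu,x)=\inf_j\sup_{0<r<1/j}\theta(x,r)$ is Borel. The function $r\mapsto\theta(x,r)$ is left-continuous, so in $\Theta^n_*(\mu,x)=\sup_j\inf_{0<r<1/j}\theta(x,r)$ the infimum may be taken over rational $r$, and this function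 is Borel too.
\end{proof}

\section{Two cones cover a cylinder}\label{sec:cones}

A set none of whose points sees another in a cone around $V$ lies in a Lipschitz graph over $V^\perp$. We need a version in which the cones have small mass and need not be empty: the points that do see another point should have small total mass.

The mechanism is visible for $n=1$, $d=2$. Let $V$ be the vertical axis, and let $A$ be a bounded set such that $\mu(K(a,V,\alpha,r))\le\lambda\alpha r$ for all $a\in A$ and $r>0$. Suppose that $a=(0,0)$ and $b=(0,h)$ both lie in $A$. The cone at $a$ says nothing about the mass that lies beside $a$, in nearly horizontal directions, and this is the place where one is tempted to use a bound on the upper density. The point $b$ removes the need. Consider the strip $\{|z_1|\le\alpha h/4\}$. A point $z$ of the strip outside $K(a,V,\alpha)$ satisfies $\alpha|z|\le|z_1|\le\alpha h/4$, so $|z|\le h/4$. Then $\frac34h\le|z-b|\le\frac54h$ and $|z_1|\le\alpha h/4<\alpha|z-b|$, so $z\in K(b,V,\alpha,\frac32h)$. The part of the strip in $U(a,\frac32h)$ is thus covered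 by two truncated cones and has mass at most $2\lambda\alpha\cdot\frac32h=3\lambda\alpha h$. The strip has width $\alpha h/2$, so the mass per unit width is at most $6\lambda$, \emph{independently of $\alpha$ and $h$}. If $A$ lies in a disk of radius $\rho$, then strips with disjoint bases have total width about $2\rho$, and the mass they capture is at most a constant times $\lambda\rho$.

One point remains: the estimate must account for all of $A$ in the strip, including points far above or below $a$. A point of the strip with $|z|>h$ has $|z_1|<\frac\alpha4|z|$, so it lies in the thin cone $K(a,V,\alpha/4)$. We therefore let $h$ be the supremum of the distances from $a$ to points of $A$ in this thin cone. The price is that $b$ is only nearly at distance $h$ and only nearly above $a$, as in Figure~\ref{fig:cones}.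

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\clip (-3.2,-1.7) rectangle (3.9,4.3);
\fill[black!7] (0.4,3.5) -- (-3.5,-1.7) -- (4.3,-1.7) -- cycle;
\draw[dashed] (-3.5,-1.7) -- (0.4,3.5) -- (4.3,-1.7);
\draw (-1.275,-1.7) -- (3.225,4.3);
\draw (1.275,-1.7) -- (-3.225,4.3);
\fill[black!45] (0,0) -- (0.6,0.8) -- (0.6,-0.8) -- cycle;
\fill[black!45] (0,0) -- (-0.6,0.8) -- (-0.6,-0.8) -- cycle;
\draw[thick] (-0.6,-1.7) -- (-0.6,4.3);
\draw[thick] (0.6,-1.7) -- (0.6,4.3);
\draw[dotted] (0,0) circle (1);
\draw[dotted] (-0.652,4.3) -- (0,0) -- (0.652,4.3);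
\fill (0,0) circle (0.06);
\fill (0.4,3.5) circle (0.06);
\node at (0,-0.45) {$a$};
\node at (0.12,3.55) {$b$};
\node at (-1.6,3.6) {\small $K(a,V,\alpha)$};
\node at (2.3,-1.1) {\small $K(b,V,\alpha)$};
\end{tikzpicture}
\caption{The case $n=1$, $d=2$ with $V$ vertical, $\alpha=3/5$, $h=4$. Thick lines bound the strip of half-width $\alpha h/4$ around $a$, and thin solid lines bound the cone $K(a,V,\alpha)$. The part of the strip outside this cone (dark triangles) lies in the disk of radius $h/4$ around $a$. The point $b$ lies in the thin cone $K(a,V,\alpha/4)$ (dotted lines) at distance between $3h/4$ and $h$ from $a$, and the lower half of $K(b,V,\alpha)$ (light gray) contains both triangles.}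
\label{fig:cones}
\end{figure}

\begin{lemma}\label{lem:cone}
Let $V\in G(d,d-n)$, $\alpha\in(0,1)$, $\lambda,r_0>0$, and let $A$ be a Borel set with
\begin{equation}\label{eq:uniform}
\mu(K(a,V,\alpha,r))\le\lambda(\alpha r)^n\qquad(a\in A,\ 0<r<r_0).
\end{equation}
Let $x_0\in\mathbb{R}^d$, $0<3\rho<r_0$ and $A'=A\cap B(x_0,\rho)$. Then $A'$ is the disjoint union of Borel sets $A_0$ and $A_1$ such that $A_0$ is contained in a Lipschitz graph and $\mu(A_1)\le C_n\lambda\rho^n$.
\end{lemma}

\begin{proof}
Write $P=P_{V^\perp}$. Let $A_0=\{a\in A':A'\cap K(a,V,\alpha/4)=\emptyset\}$ and $A_1=A'\setminus A_0$. The relation $y\in K(a,V,\alpha/4)$ is symmetric in $a$ and $y$, so $A_1=A'\cap\bigcup_{y\in A'}K(y,V,\alpha/4)$ is the intersection of $A'$ with an open set. Both sets are therefore Borel.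

\emph{The set $A_0$ lies in a graph.} We may assume $A_0\ne\emptyset$. For $a,b\in A_0$ we have $|P(a-b)|\ge\frac\alpha4|a-b|$. Hence $P$ is injective on $A_0$, and the map $g(Pa)=P_Va$ from $P(A_0)$ to $V$ satisfies $|g(Pa)-g(Pb)|\le|a-b|\le\frac4\alpha|Pa-Pb|$. Applying (T6) to each coordinate extends $g$ to a Lipschitz map $V^\perp\to V$, whose graph contains $A_0$.

\emph{The cylinder estimate.} For $a\in A_1$ let
\[
h=h(a)=\sup\{|y-a|:y\in A'\cap K(a,V,\alpha/4)\}\in(0,2\rho],
\]
and choose $b\in A'\cap K(a,V,\alpha/4)$ with $|b-a|\ge\frac34h$. Let $T(a)=\{z:|P(z-a)|\le\alpha h/4\}$ be the cylinder over the ball $B(Pa,\alpha h/4)\subset V^\perp$. We claim that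
\begin{equation}\label{eq:twocones}
A'\cap T(a)\subset K(a,V,\alpha,\tfrac32h)\cup K(b,V,\alpha,\tfrac32h).
\end{equation}
Let $z\in A'\cap T(a)$. First, $|z-a|\le h$: otherwise $|P(z-a)|\le\frac\alpha4h<\frac\alpha4|z-a|$, so $z\in A'\cap K(a,V,\alpha/4)$ with $|z-a|>h$, against the definition of $h$. So if $z\in K(a,V,\alpha)$, then $z\in K(a,V,\alpha,\frac32h)$. Suppose $z\notin K(a,V,\alpha)$. Then $\alpha|z-a|\le|P(z-a)|\le\alpha h/4$, so $|z-a|\le h/4$, and since $\frac34h\le|b-a|\le h$,
\[
\tfrac12h\le|z-b|\le\tfrac54h<\tfrac32h .
\]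
Because $b$ lies in the thin cone, $|P(a-b)|<\frac\alpha4|a-b|\le\frac\alpha4h$, and so
\[
|P(z-b)|\le|P(z-a)|+|P(a-b)|<\frac{\alpha h}4+\frac{\alpha h}4=\frac{\alpha h}2\le\alpha|z-b|.
\]
Thus $z\in K(b,V,\alpha,\frac32h)$, which proves \eqref{eq:twocones}. Since $a,b\in A$ and $\frac32h\le3\rho<r_0$, hypothesis \eqref{eq:uniform} applies to both cones and gives
\begin{equation}\label{eq:cylinder}
\mu(A'\cap T(a))\le2\lambda\,(\tfrac32)^n\,(\alpha h(a))^n .
\end{equation}

\emph{Covering the projection.} The right side of \eqref{eq:cylinder} is proportional to the volume of the base of the cylinder, so it remains to cover $P(A_1)$ by bases of bounded total volume. Apply (T1) in $V^\perp$ to the balls $B(Pa,\alpha h(a)/20)$, $a\in A_1$, whose radii are at most $\rho/10$. We obtain countably many $a_i\in A_1$, with $h_i=h(a_i)$, such that the balls $B(Pa_i,\alpha h_i/20)$ are disjoint and the balls $B(Pa_i,\alpha h_i/4)$ cover $P(A_1)$; that is, $A_1\subset\bigcup_iT(a_i)$. The disjoint balls lie in $B(Px_0,\frac{11}{10}\rho)$, so comparing volumes gives $\sum_i(\alpha h_i/20)^n\le(\frac{11}{10}\rho)^n$,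 or $\sum_i(\alpha h_i)^n\le(22\rho)^n$. By \eqref{eq:cylinder},
\[
\mu(A_1)\le\sum_i\mu(A'\cap T(a_i))\le2\lambda(\tfrac32)^n(22\rho)^n=2\cdot33^n\lambda\rho^n.\qedhere
\]
\end{proof}

The aperture $\alpha$ has cancelled: the factor $\alpha^n$ in \eqref{eq:uniform} matches the volume of the base of the cylinder. This is why the constant in \eqref{eq:cone} depends only on $n$, and with $\alpha^p$, $p<n$, in \eqref{eq:uniform} the bound for $\mu(A_1)$ would carry the large factor $\alpha^{p-n}$.

\section{Countably many graphs carry the measure}\label{sec:graphs}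

We prove that $\mathcal{G}$ is Borel and that Theorem~\ref{thm:main}(a) holds. Lemma~\ref{lem:cone} needs one plane, one aperture and one range of radii for all points of $A$, while in \eqref{eq:cone} these depend on the point. So we first split $\mathcal{G}$ into countably many pieces with uniform parameters. The strict inequality in \eqref{eq:cone} leaves room to move $V$ into a countable set of planes at the cost of a slightly smaller aperture.

\emph{The pieces.} Let $\mathcal{D}$ be a countable dense subset of $G(d,d-n)$ for the metric $\|P_V-P_{V'}\|$; it exists because $V\mapsto P_V$ embeds $G(d,d-n)$ in the space of $d\times d$ matrices. For $V\in\mathcal{D}$, rational $\alpha\in(0,1)$, rational $\lambda>0$ and $k\in\mathbb{N}$, let $A_{V,\alpha,\lambda,k}$ be the set of $x\in\operatorname{supp}\mu\cap B(0,k)$ such that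
\[
\mu(K(x,V,\alpha,r))\le\lambda(\alpha r)^n\ \text{ for all }0<r<1/k\qquad\text{and}\qquad\Theta^{n,*}(\mu,x)>C_n\lambda .
\]
By Lemma~\ref{lem:borel} the first condition defines an intersection of closed sets and the second a Borel set, so each piece is Borel.

\emph{The union of the pieces is $\mathcal{G}$.} On $A_{V,\alpha,\lambda,k}$ the left side of \eqref{eq:cone} is at most $\lambda<c_n\Theta^{n,*}(\mu,x)$, so each piece lies in $\mathcal{G}$. Conversely, let $x\in\mathcal{G}$ with $V,\alpha$ as in \eqref{eq:cone}. Let $\beta\in(0,\alpha)$ be rational and choose $V'\in\mathcal{D}$ with $\|P_{V'}-P_V\|\le\alpha-\beta$. For $v=y-x$,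
\[
\operatorname{dist}(v,V)=|v-P_Vv|\le|v-P_{V'}v|+\|P_{V'}-P_V\|\,|v|\le\operatorname{dist}(v,V')+(\alpha-\beta)|v|,
\]
so $K(x,V',\beta,r)\subset K(x,V,\alpha,r)$ and
\[
\limsup_{r\to0}\frac{\mu(K(x,V',\beta,r))}{(\beta r)^n}\le\Big(\frac\alpha\beta\Big)^n\limsup_{r\to0}\frac{\mu(K(x,V,\alpha,r))}{(\alpha r)^n}.
\]
For $\beta$ close to $\alpha$ the right side is still less than $c_n\Theta^{n,*}(\mu,x)$, whether the latter is finite or not. Take a rational $\lambda$ strictly between these two numbers. Then $x\in A_{V',\beta,\lambda,k}$ for all large $k$. In particular $\mathcal{G}$ is Borel.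

\emph{Each piece is carried by countably many graphs.} Fix $A=A_{V,\alpha,\lambda,k}$; it is bounded, so $\mu(A)<\infty$. Lemma~\ref{lem:cone} bounds only the mass off a graph, and the mass on the graph may be arbitrarily large. We therefore remove in advance all the mass that graphs can carry. Let $m$ be the infimum of $\mu(A\setminus F)$ over countable unions $F$ of Lipschitz graphs. The union $F$ of a minimizing sequence attains $m$. The Borel set $N=A\setminus F$ satisfies $\mu(N\cap\Gamma)=0$ for every Lipschitz graph $\Gamma$, since otherwise $\mu(A\setminus(F\cup\Gamma))<m$.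

Apply Lemma~\ref{lem:cone} to $N$ with $r_0=1/k$. The part of $N\cap B(x,\rho)$ that lies in a graph is null, so
\[
\mu(N\cap B(x,\rho))\le C_n\lambda\rho^n\qquad(x\in N,\ 0<\rho<1/(3k)).
\]
By (T4), $\mu(B(x,\rho))=(1+o(1))\,\mu(N\cap B(x,\rho))$ as $\rho\to0$ for $\mu$-a.e.\ $x\in N$, and at such points $\Theta^{n,*}(\mu,x)\le C_n\lambda$. But $\Theta^{n,*}(\mu,x)>C_n\lambda$ on all of $A$. Hence $\mu(N)=0$, and $\mu|_A$ is carried by $F$. The union of the sets $F$ over the countably many pieces carries $\mu|_{\mathcal{G}}$, which proves Theorem~\ref{thm:main}(a).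

This last step is where the lower bound on the upper density is used. The upper density suffices because the bound from Lemma~\ref{lem:cone} holds for every small $\rho$, in particular along the radii at which the upper density is approached. In the setting of the Question $\lambda$ may be taken arbitrarily small, and the argument says that the part of $\mu$ that charges no graph has upper density zero.

\section{Absolute continuity on a graph}\label{sec:ac}

In Remark~\ref{rem:upper} the cover was dictated by the null set, and we could not choose its radii. On a graph the order of choices can be reversed. After projection a null set sits in an open set of small Lebesgue measure, and \emph{any} disjoint balls in that open set have small $\sum r_i^n$. We are free to use only the good radii, and (T2) supplies the disjoint cover.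

\begin{lemma}\label{lem:ac}
Let $\Gamma$ be a Lipschitz graph and let $Z\subset\Gamma$ satisfy $\mathcal{H}^n(Z)=0$ and $\Theta^n_*(\mu,x)<\infty$ for all $x\in Z$. Then $\mu(Z)=0$.
\end{lemma}

\begin{proof}
Let $Z'\supset Z$ be a Borel set with $\mathcal{H}^n(Z')=0$. Then $Z$ is covered by the sets $Z'\cap\Gamma\cap B(0,M)\cap\{\Theta^n_*(\mu,\cdot)<M\}$, $M\in\mathbb{N}$, which are Borel by Lemma~\ref{lem:borel}. So we may assume that $Z$ is Borel and bounded and that $\Theta^n_*(\mu,\cdot)<M$ on $Z$.

Let $\Gamma$ be a graph over $W$ and $P=P_W$. The map $P|_\Gamma$ is a homeomorphism onto $W$ whose inverse is $L$-Lipschitz for some $L$. Hence $P(Z)$ is Borel, and $\mathcal{L}^n(P(Z))=0$ because $P$ is $1$-Lipschitz. Let $\nu(Y)=\mu(Z\cap P^{-1}(Y))$. This is a finite Borel measure on $W$, hence a Radon measure, and $\nu(P(Z))=\mu(Z)$. If $x,y\in\Gamma$ and $|Py-Px|\le r$, then $|y-x|\le Lr$. Therefore $\nu(B(Px,r))\le\mu(B(x,Lr))$ for $x\in Z$, and since $\Theta^n_*(\mu,x)<M$ there are arbitrarily small $r$ with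
\begin{equation}\label{eq:good}
\nu(B(Px,r))\le ML^nr^n .
\end{equation}
Given $\varepsilon>0$, take an open set $O\subset W$ with $P(Z)\subset O$ and $\mathcal{L}^n(O)<\varepsilon$. By (T2), $\nu$-almost all of $P(Z)$ is covered by disjoint balls $B(Px_i,r_i)\subset O$ that satisfy \eqref{eq:good}. Thus
\[
\mu(Z)=\nu(P(Z))\le ML^n\sum_ir_i^n\le ML^n\omega_n^{-1}\mathcal{L}^n(O)\le ML^n\omega_n^{-1}\varepsilon,
\]
and $\varepsilon$ is arbitrary.
\end{proof}

The hypothesis $Z\subset\Gamma$ cannot be omitted: in Example~\ref{ex:oscillating} the set $Z=\operatorname{supp}\mu$ satisfies the other two hypotheses and has full measure.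

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Let $S=\mathcal{G}\cap\{\Theta^n_*(\mu,\cdot)<\infty\}$, a Borel set. By part (a), $\mu|_S$ is carried by a countable union $E=\bigcup_i\Gamma_i$ of Lipschitz graphs, and $E$ is $n$-rectifiable. If $\mathcal{H}^n(Z)=0$, then $\mu(Z\cap S\cap\Gamma_i)=0$ for each $i$ by Lemma~\ref{lem:ac}, so $\mu(Z\cap S)=0$. Hence $\mu|_S\ll\mathcal{H}^n$.
\end{proof}

\section{Densities and tangent planes of rectifiable measures}\label{sec:class}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
The implication (iv)$\Rightarrow$(ii) is immediate, (ii)$\Rightarrow$(iii) was observed after Theorem~\ref{thm:main}, and (iii)$\Rightarrow$(i) is Theorem~\ref{thm:main}(b), since $\mu$-a.e.\ point lies in $\operatorname{supp}\mu$. We prove (i)$\Rightarrow$(iv).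

Fact (T5) and Theorem~\ref{thm:federer} apply to $\mathcal{H}^n$ restricted to a rectifiable set of finite measure. The measure $\mu$ is such a restriction multiplied by a function that may be unbounded or close to $0$, so we cut $\mu$ into pieces on which this function is bounded above and below, and pass from each piece back to $\mu$ by the density theorem.

Let $\mu$ be $n$-rectifiable, with set $E$ and maps $f_i$. The set $E'=\bigcup_if_i(\mathbb{R}^n)$ is a countable union of compact sets $f_i(B(0,j))$ of finite $\mathcal{H}^n$ measure. Since $\mathcal{H}^n(E\setminus E')=0$ and $\mu\ll\mathcal{H}^n$, the measure $\mu$ is carried by $E'$, and $\mu\ll\mathcal{H}^n|_{E'}$. Both measures are $\sigma$-finite, so the Radon--Nikodym theorem gives $\mu=f\,\mathcal{H}^n|_{E'}$ with a finite Borel function $f\ge0$. Let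
\[
E_k=\{x\in E'\cap B(0,k):1/k\le f(x)\le k\},\qquad\sigma_k=\mathcal{H}^n|_{E_k}.
\]
The union of the $E_k$ is $E'\cap\{f>0\}$, which carries $\mu$. We have $\mu|_{E_k}=f\sigma_k$, so
\begin{equation}\label{eq:compare}
\mu|_{E_k}\le k\,\sigma_k,\qquad\sigma_k\le k\,\mu|_{E_k}.
\end{equation}
Thus $\sigma_k$ is a finite $n$-rectifiable Radon measure, and $\mu$ and $\sigma_k$ have the same null subsets of $E_k$. For $\mu$-a.e.\ $x\in E_k$ the following hold as $r\to0$:
\begin{enumerate}
\item[(A)] $\mu(B(x,r)\setminus E_k)=o(\mu(B(x,r)))$, by (T4);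
\item[(B)] $\sigma_k(B(x,r))/r^n\to\kappa_n$, by (T5);
\item[(C)] $\mu(E_k\cap B(x,r))/\sigma_k(B(x,r))\to f(x)$, because by (T3) the limit exists $\sigma_k$-a.e.\ and has the same integral as $f$ over every Borel set;
\item[(D)] there is a unique approximate tangent plane $W$ to $\sigma_k$ at $x$, by Theorem~\ref{thm:federer}, whose density hypothesis holds for $\sigma_k$ by (B).
\end{enumerate}
Fix such a point $x$. By (B) and (C), $\mu(E_k\cap B(x,r))/r^n\to\kappa_nf(x)$, and by (A) the same limit holds for $\mu(B(x,r))/r^n$. So $\Theta^n(\mu,x)=\kappa_nf(x)\in(0,\infty)$, and the error in (A) is $o(r^n)$. By \eqref{eq:compare} and (D), for every $\alpha\in(0,1)$,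
\[
\mu(K(x,W^\perp,\alpha,r))\le k\,\sigma_k(K(x,W^\perp,\alpha,r))+\mu(B(x,r)\setminus E_k)=o(r^n),
\]
so $W$ is an approximate tangent plane to $\mu$ at $x$. If $W'$ is another, then $\sigma_k(K(x,W'^\perp,\alpha,r))\le k\,\mu(K(x,W'^\perp,\alpha,r))=o(r^n)$ for every $\alpha$, and $\Theta^n(\sigma_k,x)=\kappa_n>0$. So $W'$ is an approximate tangent plane to $\sigma_k$ at $x$, and $W'=W$ by (D).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(c)]
At points of $\mathcal{G}$ with $\Theta^n_*(\mu,x)=\infty$ the density exists and equals $\infty$. On $S=\mathcal{G}\cap\{\Theta^n_*(\mu,\cdot)<\infty\}$ the measure $\mu|_S$ is $n$-rectifiable by part (b), so by (i)$\Rightarrow$(iv) the density $\Theta^n(\mu|_S,x)$ exists in $(0,\infty)$ for $\mu$-a.e.\ $x\in S$. By (T4), $\mu(B(x,r))/\mu(S\cap B(x,r))\to1$ for $\mu$-a.e.\ $x\in S$, so $\Theta^n(\mu,x)=\Theta^n(\mu|_S,x)$ there.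
\end{proof}

\section{Singular measures on planes and the four-corner Cantor set}\label{sec:sharp}

\begin{proof}[Proof of Proposition~\ref{prop:sharp}(a)]
Let $W\in G(d,n)$ and let $\mu\ne0$ be a Radon measure carried by a Borel set $Z\subset W$ with $\mathcal{L}^n(Z)=0$; the Dirac mass $\delta_0$ is an example. For $x,y\in W$ we have $\operatorname{dist}(y,W^\perp+x)=|x-y|$, so $K(x,W^\perp,\alpha)\cap W=\emptyset$ and these cones are $\mu$-null. Apply (T3) in $W$ with $\nu=\mathcal{L}^n$ and $\sigma=\mu$: since $\int_ZD\,d\mu\le\mathcal{L}^n(Z)=0$, we have $\omega_nr^n/\mu(B(x,r))\to0$, that is $\Theta^n(\mu,x)=\infty$, for $\mu$-a.e.\ $x$. So $W$ is an approximate tangent plane at $\mu$-a.e.\ point, while $\mu\not\ll\mathcal{H}^n$ because $\mathcal{H}^n(Z)=0<\mu(Z)$.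
\end{proof}

For part (b) we need two opposite properties. The cone bound follows if the projection of $\mu$ to one $n$-plane $V^\perp$ has bounded density, because $K(x,V,\alpha,r)$ projects into a ball of radius $\alpha r$. The vanishing on graphs follows if enough coordinate projections of $\operatorname{supp}\mu$ are null. In the plane the four-corner Cantor set has both properties: its projections to the two axes are null, and in the direction $(1,2)$ its four first-generation squares project to intervals that tile an interval. Higher dimensions are obtained by taking a product with a cube.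

We recall two more facts. By Rademacher's theorem a Lipschitz map on $\mathbb{R}^n$ is differentiable $\mathcal{L}^n$-a.e. The coarea formula states that for Lipschitz $u:\mathbb{R}^n\to\mathbb{R}$ and Borel $T\subset\mathbb{R}^n$,
\[
\int_T|\nabla u|\,d\mathcal{L}^n=\int_{\mathbb{R}}\mathcal{H}^{n-1}(T\cap u^{-1}(t))\,dt,
\]
with $\mathcal{H}^{n-1}$ normalized to agree with $\mathcal{L}^{n-1}$ on $\mathbb{R}^{n-1}$ (counting measure if $n=1$). The integrand on the right vanishes for $t\notin u(T)$, so
\begin{equation}\label{eq:coarea}
\mathcal{L}^1(u(T))=0\quad\Longrightarrow\quad\nabla u=0\ \ \mathcal{L}^n\text{-a.e.\ on }T.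
\end{equation}

\begin{proof}[Proof of Proposition~\ref{prop:sharp}(b)]
\emph{The measure.} Let $\mathcal{C}_1=\{3\sum_{j\ge1}4^{-j}a_j:a_j\in\{0,1\}\}\subset[0,1]$ and let $\mathcal{C}=\mathcal{C}_1\times\mathcal{C}_1$ be the four-corner Cantor set. Fixing $a_1,\dots,a_k$ confines a point of $\mathcal{C}_1$ to an interval of length $3\sum_{j>k}4^{-j}=4^{-k}$, so $\mathcal{L}^1(\mathcal{C}_1)\le2^k4^{-k}$ for all $k$ and $\mathcal{C}_1$ is null. Let $\mu_{\mathcal{C}}$ be the distribution of $(3\sum_j4^{-j}a_j,\,3\sum_j4^{-j}b_j)$ with $a_j,b_j$ independent and uniform on $\{0,1\}$, and put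
\[
\mu=\mu_{\mathcal{C}}\times\mathcal{L}^{n-1}|_{[0,1]^{n-1}}\times\delta_0\quad\text{on}\quad\mathbb{R}^2\times\mathbb{R}^{n-1}\times\mathbb{R}^{d-n-1}=\mathbb{R}^d .
\]
Its support lies in the compact set $\mathcal{C}\times[0,1]^{n-1}\times\{0\}$.

\emph{Upper bounds.} The function $\ell(y_1,y_2)=y_1+2y_2$ takes the value $3\sum_j4^{-j}(a_j+2b_j)$ at the random point, and the numbers $a_j+2b_j$ are independent and uniform on $\{0,1,2,3\}$. They are the base-$4$ digits of a uniform point of $[0,1]$, so the image of $\mu_{\mathcal{C}}$ under $\ell$ is the uniform distribution on $[0,3]$. With $e=(1,2)/\sqrt5$, the image of $\mu_{\mathcal{C}}$ under $\langle\cdot,e\rangle=\ell/\sqrt5$ is uniform on $[0,3/\sqrt5]$ and has density at most $\sqrt5/3$. Let $V^\perp$ be the $n$-plane spanned by $e$ and the coordinate directions of the factor $\mathbb{R}^{n-1}$. In this orthonormal basis the image of $\mu$ under $P_{V^\perp}$ is the product of that uniform distribution with $\mathcal{L}^{n-1}|_{[0,1]^{n-1}}$, so it has density at most $\sqrt5/3$. With $C=\frac{\sqrt5}3\omega_n$ we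 get, for all $x,\alpha,r$,
\begin{gather*}
\mu(K(x,V,\alpha,r))\le\mu(\{y:|P_{V^\perp}(y-x)|<\alpha r\})\le C(\alpha r)^n,\\
\mu(B(x,r))\le\mu(\{y:|P_{V^\perp}(y-x)|\le r\})\le Cr^n .
\end{gather*}

\emph{Lower bound.} Let $x'\in\mathcal{C}$ and $0<s<1$, and let $k\ge1$ be minimal with $\sqrt2\,4^{-k}\le s$; then $4^{-k}>s/(4\sqrt2)$. The points whose first $k$ pairs of digits agree with those of $x'$ lie with $x'$ in a square of diameter $\sqrt2\,4^{-k}$, so $\mu_{\mathcal{C}}(B(x',s))\ge4^{-k}\ge s/(4\sqrt2)$. Now let $x=(x',x'',0)\in\operatorname{supp}\mu$, $0<r<1$ and $t=r/(2\sqrt n)\le\frac12$. In each coordinate one of the intervals $[x''_i,x''_i+t]$, $[x''_i-t,x''_i]$ lies in $[0,1]$, so $[0,1]^{n-1}$ contains a cube $Q$ of side $t$ with vertex $x''$ and diameter at most $r/2$. Since $B(x',r/2)\times Q\times\{0\}\subset B(x,r)$,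
\[
\mu(B(x,r))\ge\frac{r}{8\sqrt2}\Big(\frac{r}{2\sqrt n}\Big)^{n-1}=cr^n,\qquad c=\frac1{8\sqrt2\,(2\sqrt n)^{n-1}} .
\]

\emph{Graphs are null.} Suppose $\mu(\Gamma)>0$ for the graph $\Gamma$ of $g:W\to W^\perp$. By Remark~\ref{rem:upper}, $\mu\ll\mathcal{H}^n$, so $\mathcal{H}^n(\Gamma\cap\operatorname{supp}\mu)>0$. Let $\iota:\mathbb{R}^n\to W$ be a linear isometry and $\gamma=\iota+g\circ\iota$. This Lipschitz map parametrizes $\Gamma$, and $|\gamma(s)-\gamma(s')|\ge|s-s'|$ because $P_W\gamma=\iota$. Consequently $|D\gamma(s)v|\ge|v|$ for all $v$, and $D\gamma(s)$ has rank $n$, wherever $\gamma$ is differentiable. The closed set $T=\gamma^{-1}(\operatorname{supp}\mu)$ has $\mathcal{L}^n(T)>0$, since otherwise its Lipschitz image $\Gamma\cap\operatorname{supp}\mu$ would be $\mathcal{H}^n$-null. The coordinates $\gamma_1,\gamma_2$ map $T$ into the null set $\mathcal{C}_1$, and the coordinates $\gamma_i$ with $i\ge n+2$ map $T$ into $\{0\}$. By \eqref{eq:coarea} their gradients vanish a.e.\ on $T$. Only the $n-1$ coordinates $\gamma_3,\dots,\gamma_{n+1}$ remain, so $D\gamma$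 has rank at most $n-1$ a.e.\ on $T$, a contradiction.

\emph{Consequences for \eqref{eq:cone}.} We have $\Theta^{n,*}(\mu,x)\ge c$ on $\operatorname{supp}\mu$, and every countable union of Lipschitz graphs is $\mu$-null. If $c_n$ is replaced by a constant $c'>C/c=\sqrt5\,\omega_n/(3c)$, then the left side of \eqref{eq:cone} is at most $C<c'c\le c'\Theta^{n,*}(\mu,x)$ at every $x\in\operatorname{supp}\mu$. If $(\alpha r)^n$ is replaced by $\alpha^pr^n$ with $p<n$ and $c_n$ by any $c'>0$, then the left side is at most $C\alpha^{n-p}$, which is less than $c'c\le c'\Theta^{n,*}(\mu,x)$ once $\alpha$ is small. In both cases the modified condition holds on all of $\operatorname{supp}\mu$, and conclusion (a) of Theorem~\ref{thm:main} fails.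
\end{proof}

Conclusion (b) fails for this measure as well. Its lower density is finite everywhere, and it is not $n$-rectifiable, because an $n$-rectifiable measure is carried by countably many Lipschitz graphs by Theorem~\ref{thm:class}, (i)$\Rightarrow$(iii), and Theorem~\ref{thm:main}(a).

\begin{thebibliography}{9}

\bibitem{D} Damian D\k{a}browski, \emph{Cones, rectifiability, and singular integral operators}, arXiv:2006.14432 (2020).

\bibitem{M} Mattila, \emph{Geometry of Sets and Measures in Euclidean Spaces}.

\end{thebibliography}
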